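\title{Lindel\"of $\Delta$-set spaces that are not $Q$-set spaces}

\begin{abstract}
An uncountable regular space that is not $\sigma$-discrete is a $Q$-set space if all its subsets are $G_\delta$. It is a $\Delta$-set space if its closed subsets are $G_\delta$ and every decreasing sequence of subsets with empty intersection expands to a decreasing sequence of open sets with empty intersection. Every $Q$-set space is a $\Delta$-set space, and Memarpanahi and Szeptycki pose the question whether the converse holds for Lindel\"of spaces. We show that, consistently, it does not. Splitting each point of an uncountable $\Delta$-set of reals in two, as in the double arrow space, gives a Lindel\"of $\Delta$-set space that is not a $Q$-set space, so such a space exists under $MA_{\omega_1}$. A second construction gives one in a model of CH, where no uncountable second countable space is a $\Delta$-space.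
\end{abstract}

\section{The question and the answer}

Throughout, \emph{regular} includes the $T_1$ axiom, and $\omega=\{0,1,2,\dots\}$. A set is $G_\delta$ if it is a countable intersection of open sets and $F_\sigma$ if it is a countable union of closed sets; these notions are exchanged by complementation. A space is \emph{$\sigma$-discrete} if it is a countable union of discrete subspaces. (Our examples are not countable unions of discrete subspaces, closed or not, so the results also hold if one asks for closed discrete subspaces here.)

\begin{definition}\label{def:main}
A space $X$ is a \emph{$\Delta$-space} if for every decreasing sequence $(D_n)_{n\in\omega}$ of subsets of $X$ with $\bigcap_n D_n=\emptyset$ there is a decreasing sequence $(U_n)_{n\in\omega}$ of open sets with $U_n\supseteq D_n$ for all $n$ and $\bigcap_n U_n=\emptyset$. A \emph{$\Delta$-set space} is a regular $\Delta$-space that is not $\sigma$-discrete and in which every closed set is $G_\delta$. A \emph{$Q$-set space} is an uncountable regular space that is not $\sigma$-discrete and in which every subset is $G_\delta$. A set of reals, with the Euclidean topology, is a \emph{$\Delta$-set} if it is a $\Delta$-space and a \emph{$Q$-set} if all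 its subsets are relatively $G_\delta$.
\end{definition}

Both properties say that closed sets are plentiful enough to approximate arbitrary sets from inside. In a $Q$-set space every subset is exactly a countable union of closed sets. In a $\Delta$-space, as Lemma~\ref{lem:filtration} will show, for every assignment of natural numbers $f(x)$ to the points the whole space is an increasing union of closed sets $F_n$ with $f\le n$ on $F_n$. If $X$ is a countable union of closed discrete subspaces, then every subset is $F_\sigma$ for a trivial reason, namely that subsets of closed discrete sets are closed; the clause ``not $\sigma$-discrete'' removes such spaces, and in particular all countable ones.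

Every $Q$-set space is a $\Delta$-set space (Lemma~\ref{lem:QDelta}). The following question is posed as open in \cite{MS}.

\begin{quote}
\emph{If $X$ is regular and Lindel\"of, is $X$ a $Q$-set space if and only if it is a $\Delta$-set space?}
\end{quote}

The Lindel\"of hypothesis brings these spaces close to sets of reals. If $X$ is Lindel\"of and its closed sets are $G_\delta$, then every open set is a countable union of closed sets and hence Lindel\"of, so every family of open sets has a countable subfamily with the same union, just as on the line. The special case of subsets of the line is Reed's question whether there is a $\Delta$-set of reals that is not a $Q$-set, which is regarded as open in \cite{MS}. One might therefore guess that the Lindel\"of question stands or falls with the question for sets of reals. But a Lindel\"of space need not have a countable base, and this leaves room for a counterexample.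

\begin{theorem}\label{thm:answer}
If there is an uncountable $\Delta$-set of reals, then there is a regular Lindel\"of $\Delta$-set space that is not a $Q$-set space. Under $MA_{\omega_1}$ there is one. Hence the existence of such a space is consistent with ZFC, relative to the consistency of ZFC alone.
\end{theorem}

The reason is that the $\Delta$-property does not notice when each point is replaced by two points, while the $Q$-property can be destroyed by this. Section~\ref{sec:twins} isolates the mechanism, and Section~\ref{sec:split} carries it out for sets of reals; Theorem~\ref{thm:split} there describes the resulting space in detail. The equivalence can also fail where there is no uncountable $\Delta$-set of reals to start from.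

\begin{theorem}\label{thm:cohen}
Let $V\models CH$ and let $G$ add $\omega_1$ Cohen reals to $V$. Then in $V[G]$: CH holds, no uncountable second countable space is a $\Delta$-space, and there is a regular Lindel\"of $\Delta$-set space that is not a $Q$-set space.
\end{theorem}

Reed's question is not settled here, nor is the question whether a counterexample exists in ZFC outright.

\section{The $\Delta$-property in terms of closed sets}\label{sec:prelim}

A decreasing sequence $(D_n)$ with empty intersection is the same thing as the function that records when each point leaves it. For $f:X\to\omega$ write $\{f\le n\}=\{x\in X:f(x)\le n\}$, and call a sequence $F_0\subseteq F_1\subseteq\cdots$ of closed sets an \emph{$f$-filtration} of $X$ if $\bigcup_nF_n=X$ and $F_n\subseteq\{f\le n\}$ for all $n$.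

\begin{lemma}\label{lem:filtration}
A space $X$ is a $\Delta$-space if and only if every $f:X\to\omega$ has an $f$-filtration.
\end{lemma}

\begin{proof}
Let $X$ be a $\Delta$-space and $f:X\to\omega$. The sets $D_n=\{f>n\}$ decrease and have empty intersection. If $(U_n)$ is as in Definition~\ref{def:main}, then $F_n=X\setminus U_n$ is an $f$-filtration. Conversely, given $(D_n)$, put $f(x)=\min\{n:x\notin D_n\}$. Since $(D_n)$ decreases, $D_n=\{f>n\}$. If $(F_n)$ is an $f$-filtration, then the open sets $U_n=X\setminus F_n$ decrease, contain $D_n$, and have empty intersection.
\end{proof}

\begin{example}\label{ex:first}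
A bounded function $f\le N$ has an $f$-filtration in every space: take $F_n=\emptyset$ for $n<N$ and $F_n=X$ for $n\ge N$. So the $\Delta$-property asks nothing about partitions into finitely many pieces, whereas the $Q$-property is a demand on all partitions into two pieces. The line $\mathbb R$ is not a $\Delta$-space: enumerate $\mathbb Q$ injectively as $\{q_j:j\in\omega\}$, put $f(q_j)=j$, and let $f=0$ on the irrationals. A closed set contained in $\{f\le n\}$ has only finitely many rational points, so it is nowhere dense, and by the Baire category theorem countably many such sets do not cover $\mathbb R$.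
\end{example}

\begin{lemma}\label{lem:QDelta}
If every subset of $X$ is $G_\delta$, then $X$ is a $\Delta$-space. In particular every $Q$-set space is a $\Delta$-set space and every $Q$-set of reals is a $\Delta$-set.
\end{lemma}

\begin{proof}
Every subset of $X$ is $F_\sigma$. Given $f:X\to\omega$, write $\{f\le k\}=\bigcup_mH_{k,m}$ with $H_{k,m}$ closed and put $F_n=\bigcup_{k,m\le n}H_{k,m}$. These sets are closed and increasing, and $F_n\subseteq\{f\le n\}$. A point $x$ lies in $H_{f(x),m}$ for some $m$, hence in $F_n$ for $n=\max\{f(x),m\}$.
\end{proof}

The next lemma is where the $\Delta$-property differs from the $Q$-property. An $f$-filtration only has to respect upper bounds, and a function on a finite set has a maximum.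

\begin{lemma}\label{lem:maps}
Let $\pi:X\to Y$ be continuous.
\begin{enumerate}
\item[(a)] If all fibers $\pi^{-1}(y)$ are finite and $Y$ is a $\Delta$-space, then $X$ is a $\Delta$-space. In particular, subspaces of $\Delta$-spaces are $\Delta$-spaces.
\item[(b)] If $\pi$ is a closed surjection and $X$ is a $\Delta$-space, then $Y$ is a $\Delta$-space.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Given $f:X\to\omega$, let $f'(y)$ be the maximum of the finite set $\{0\}\cup f[\pi^{-1}(y)]$, and let $(F_n)$ be an $f'$-filtration of $Y$. The sets $\pi^{-1}(F_n)$ are closed, increase and cover $X$, and $x\in\pi^{-1}(F_n)$ gives $f(x)\le f'(\pi(x))\le n$. The inclusion of a subspace has fibers of size at most one.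

(b) Given $f:Y\to\omega$, let $(F_n)$ be an $(f\circ\pi)$-filtration of $X$. The sets $\pi(F_n)$ increase, are closed because $\pi$ is closed, and cover $Y$ because $\pi$ is onto. If $y=\pi(x)$ with $x\in F_n$, then $f(y)=f(\pi(x))\le n$.
\end{proof}

A space is \emph{hereditarily Lindel\"of} if all its subspaces are Lindel\"of; equivalently, every family of open sets has a countable subfamily with the same union. Second countable spaces have this property. It supplies the two side conditions in the definition of a $\Delta$-set space.

\begin{lemma}\label{lem:HL}
An uncountable regular hereditarily Lindel\"of space is not $\sigma$-discrete, and its closed subsets are $G_\delta$.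
\end{lemma}

\begin{proof}
A discrete subspace is Lindel\"of, hence countable, so countably many discrete subspaces do not cover an uncountable space. Let $W$ be open. By regularity $W$ is the union of open sets whose closures lie in $W$. Countably many of them have union $W$, and then $W$ is the union of their closures. So open sets are $F_\sigma$.
\end{proof}

\section{Twins}\label{sec:twins}

To show that a set is not $G_\delta$ we use pairs of points that open sets rarely tell apart. A \emph{system of twins} in a space $X$ is a family of pairwise distinct points $p_{t,0},p_{t,1}$ indexed by $t$ in an uncountable set $I$. A set $Z\subseteq X$ \emph{splits} the pair $t$ if exactly one of $p_{t,0},p_{t,1}$ lies in $Z$, and $\operatorname{spl}(Z)\subseteq I$ is the set of pairs that $Z$ splits. Recall that the Borel sets form the smallest family containing the open sets and closed under complements and countable unions; it contains all $G_\delta$ and all $F_\sigma$ sets.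

\begin{lemma}\label{lem:twins}
Suppose that $\operatorname{spl}(O)$ is countable for every open $O\subseteq X$. Then $\operatorname{spl}(Z)$ is countable for every Borel $Z\subseteq X$, and the set $A=\{p_{t,0}:t\in I\}$ is not Borel, in particular not $G_\delta$.
\end{lemma}

\begin{proof}
We have $\operatorname{spl}(X\setminus Z)=\operatorname{spl}(Z)$. Also $\operatorname{spl}(\bigcup_nZ_n)\subseteq\bigcup_n\operatorname{spl}(Z_n)$: if one twin lies in the union and the other does not, then the first lies in some $Z_n$ and the second does not. So the sets that split countably many pairs are closed under complements and countable unions, and they include the open sets. Since the points are pairwise distinct, no $p_{t,1}$ lies in $A$, so $\operatorname{spl}(A)=I$ is uncountable.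
\end{proof}

Now let $M$ be an uncountable $\Delta$-set of reals and $\pi:M\times\{0,1\}\to M$ the projection, with $(x,0),(x,1)$ as twins. By Lemma~\ref{lem:maps}(a), \emph{every} topology on $M\times\{0,1\}$ that makes $\pi$ continuous gives a $\Delta$-space. We need one that is regular and hereditarily Lindel\"of and in which open sets split only countably many pairs. The three simplest candidates fail in instructive ways.

\emph{Only the sets $\pi^{-1}(U)$ are open.} No open set splits any pair, so the space is not $T_1$.

\emph{The product of $M$ with a discrete two-point space.} The open set $M\times\{0\}$ splits every pair. More generally, in a second countable $T_1$ space every pair is split by a member of a countable base, so some basic set splits uncountably many pairs. Thus the example cannot be second countable, and Lemma~\ref{lem:twins} says nothing about sets of reals.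

\emph{Each $(x,1)$ is isolated, and $(x,0)$ has the neighborhoods $\pi^{-1}(U)\setminus\{(x,1)\}$ with $U\ni x$ open in $M$.} Here the closed set $M\times\{0\}$ is not $G_\delta$. Otherwise $M\times\{1\}$ is a countable union of closed sets $N_n\times\{1\}$; some $N_n$ is uncountable, hence not discrete, and if $x\in N_n$ is an accumulation point of $N_n$ then $(x,0)$ lies in the closure of $N_n\times\{1\}$. This $\Delta$-space has a subset that is not $G_\delta$, but it is ruled out by the clause on closed sets in Definition~\ref{def:main}.

What is needed is, for each $x$, a clopen set that splits the pair $x$, chosen so that unions of such sets do not split too much. The order of the line provides it: cut the line at $x$, and put $(x,0)$ with everything to the left and $(x,1)$ with everything to the right. A cut at $x$ splits the pair $x$ and no other. To split the pairs $x$ for all $x$ in a set $S$ by one open set, containing the points $(x,0)$ say, one takes for each $x\in S$ the point $(x,0)$ together with both points over an interval $(a_x,x)$, with $a_x$ rational. If $S$ is uncountable, two points $x<x'$ of $S$ have $a_x=a_{x'}$, and then the piece chosen for $x'$ contains both twins over $x$. So the pair $x$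 is not split after all. The next section turns this into a proof.

\section{Splitting a set of reals}\label{sec:split}

Let $M\subseteq\mathbb R\setminus\mathbb Q$. Let $D(M)=M\times\{0,1\}$, ordered lexicographically, with projection $\pi:D(M)\to M$. We write $\{\pi<a\}$ for $\{p\in D(M):\pi(p)<a\}$, and $\pi^{-1}(a,b)$ for $\{\pi>a\}\cap\{\pi<b\}$. For $x\in M$ put
\[
L_x=\{p:p\le(x,0)\}=\{\pi<x\}\cup\{(x,0)\},\qquad R_x=\{p:p\ge(x,1)\}=\{\pi>x\}\cup\{(x,1)\},
\]
so that $R_x=D(M)\setminus L_x$. Give $D(M)$ the topology with the subbase consisting of all $L_x,R_x$ for $x\in M$ and all $\{\pi<a\},\{\pi>a\}$ for $a\in\mathbb Q$. The rationals are removed from $M$ so that the rational cuts are clopen. For uncountable $M$ the pairs $(x,0),(x,1)$ form a system of twins indexed by $M$, so $\operatorname{spl}(Z)$ is the set of $x\in M$ such that exactly one of $(x,0),(x,1)$ is in $Z$.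

\begin{theorem}\label{thm:split}
Let $M\subseteq\mathbb R\setminus\mathbb Q$ be uncountable.
\begin{enumerate}
\item[(1)] $D(M)$ is zero-dimensional, regular, first countable and hereditarily Lindel\"of. It is not $\sigma$-discrete, and all its closed sets are $G_\delta$.
\item[(2)] $D(M)$ is a $\Delta$-space if and only if $M$, with the Euclidean topology, is a $\Delta$-space.
\item[(3)] $M\times\{0\}$ is not $G_\delta$ in $D(M)$. So $D(M)$ is never a $Q$-set space.
\item[(4)] Every Borel set $Z\subseteq D(M)$ has $\operatorname{spl}(Z)$ countable. If $M$ is a $Q$-set, then for $Z\subseteq D(M)$ the following are equivalent: $Z$ is $G_\delta$; $Z$ is $F_\sigma$; $Z$ is Borel; $\operatorname{spl}(Z)$ is countable.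
\end{enumerate}
\end{theorem}

Both countability statements in the theorem, the Lindel\"of property and the bound on $\operatorname{spl}$, come from one fact about the line.

\begin{lemma}\label{lem:left}
Let $S\subseteq\mathbb R$, and suppose each $x\in S$ has a rational $a_x<x$ with $(a_x,x)\cap S=\emptyset$. Then $S$ is countable.
\end{lemma}

\begin{proof}
If $x<x'$ in $S$ had $a_x=a_{x'}$, then $a_{x'}<x<x'$, contrary to $(a_{x'},x')\cap S=\emptyset$. So $x\mapsto a_x$ is an injection of $S$ into $\mathbb Q$.
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\draw (0,0)--(8,0) node[right]{$M\times\{0\}$};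
\draw (0,1)--(8,1) node[right]{$M\times\{1\}$};
\draw[line width=2pt] (1.5,0)--(4,0) (1.5,1)--(4,1);
\draw[line width=2pt,gray!60] (4,0)--(6.5,0) (4,1)--(6.5,1);
\fill (4,0) circle (4pt);
\fill[gray!60] (4,1) circle (4pt);
\draw[dotted] (1.5,1.3)--(1.5,-0.3) node[below]{$a$};
\draw[dotted] (4,1.3)--(4,-0.3) node[below]{$x$};
\draw[dotted] (6.5,1.3)--(6.5,-0.3) node[below]{$b$};
\end{tikzpicture}
\caption{Basic neighborhoods of twins in the split set $D(M)=M\times\{0,1\}$. The neighborhood of $(x,0)$ (black) consists of $(x,0)$ and both points over each $y\in M$ with $a<y<x$. The neighborhood of $(x,1)$ (gray) consists of $(x,1)$ and both points over each $y\in M$ with $x<y<b$.}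
\label{fig:split}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:split}]
The map $(x,i)\mapsto(-x,1-i)$ is a homeomorphism of $D(M)$ onto $D(-M)$ that exchanges the sets $L$ and $R$. So each statement below about points $(x,0)$ has a mirror image for points $(x,1)$.

\medskip\noindent\emph{Separation.} Since $M\cap\mathbb Q=\emptyset$, the complement of $\{\pi<a\}$ is $\{\pi>a\}$. So the complement of each subbasic set is subbasic, the subbase consists of clopen sets, and finite intersections of them form a clopen base. Twins over $x$ are separated by $L_x$ and $R_x$, and points with different projections by a rational cut. Hence $D(M)$ is Hausdorff and zero-dimensional, and therefore regular. The rational cuts make $\pi$ continuous.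

\medskip\noindent\emph{Local bases.} For $x\in M$ and rationals $a<x<b$ put
\[
B_0(x,a)=\{\pi>a\}\cap L_x=\pi^{-1}(a,x)\cup\{(x,0)\},\qquad
B_1(x,b)=R_x\cap\{\pi<b\}=\pi^{-1}(x,b)\cup\{(x,1)\};
\]
see Figure~\ref{fig:split}. The open sets $B_0(x,a)$ shrink as $a$ increases to $x$, so they form a local base at $(x,0)$ as soon as each subbasic set containing $(x,0)$ contains one of them. If $(x,0)\in L_y$, then $y\ge x$ and $L_y\supseteq L_x$. If $(x,0)\in R_y$, then $y<x$ and $R_y\supseteq\{\pi>a\}$ for any rational $a\in(y,x)$. If $(x,0)\in\{\pi<c\}$, then $x<c$ and $\{\pi<c\}\supseteq L_x$. If $(x,0)\in\{\pi>c\}$, then $\{\pi>c\}\supseteq B_0(x,c)$. By symmetry the sets $B_1(x,b)$ form a local base at $(x,1)$. These local bases are countable.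

\medskip\noindent\emph{Hereditarily Lindel\"of.} Let $\mathcal O$ be a family of open sets and $W=\bigcup\mathcal O$. The part of $W$ that looks like an open subset of the line is handled by the countable base of the line; the point is that little else remains. Let $E\subseteq\mathbb R$ be the union of all intervals $(c,d)$ with rational endpoints such that $\pi^{-1}(c,d)\subseteq O$ for some $O\in\mathcal O$. There are countably many such intervals, so countably many members of $\mathcal O$ cover $\{p:\pi(p)\in E\}$. Let $S_i=\{x\in M\setminus E:(x,i)\in W\}$. For $x\in S_0$ choose $O\in\mathcal O$ and a rational $a_x<x$ with $B_0(x,a_x)\subseteq O$. Every $y\in(a_x,x)$ lies in a rational interval $(c,d)\subseteq(a_x,x)$, and $\pi^{-1}(c,d)\subseteq O$; so $(a_x,x)\subseteq E$ and $(a_x,x)\cap S_0=\emptyset$. By Lemma~\ref{lem:left}, $S_0$ is countable, and by symmetry so is $S_1$. The points of $W$ whose projection is not in $E$ are therefore countable in number, and countably many further members of $\mathcal O$ cover them. Lemma~\ref{lem:HL} completes the proof of (1); it is here and in (3) that $M$ must be uncountable.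

\medskip\noindent\emph{Part (2).} If $M$ is a $\Delta$-space, then so is $D(M)$ by Lemma~\ref{lem:maps}(a), since $\pi$ is continuous and two-to-one. For the converse it suffices, by Lemma~\ref{lem:maps}(b), to show that $\pi$ is closed. Let $F\subseteq D(M)$ be closed and $x\in M\setminus\pi(F)$. Neither twin over $x$ is in $F$, so there are rationals $a<x<b$ such that $B_0(x,a)$ and $B_1(x,b)$ miss $F$. Their union is $\pi^{-1}(a,b)$, so $(a,b)\cap\pi(F)=\emptyset$.

\medskip\noindent\emph{Parts (3) and (4).} Let $O$ be open and $S=\{x\in M:(x,0)\in O,\ (x,1)\notin O\}$. For $x\in S$ choose a rational $a_x<x$ with $B_0(x,a_x)\subseteq O$. For $y\in M\cap(a_x,x)$ both twins over $y$ lie in $O$, so $y\notin S$. By Lemma~\ref{lem:left}, $S$ is countable, and by symmetry so is the set of $x$ with $(x,1)\in O$, $(x,0)\notin O$. Thus $\operatorname{spl}(O)$ is countable, and Lemma~\ref{lem:twins} gives (3) and the first statement of (4).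

Now let $M$ be a $Q$-set. Sets that are $G_\delta$ or $F_\sigma$ are Borel, and Borel sets split countably many pairs. It remains to show that a set $Z$ with $\operatorname{spl}(Z)$ countable is both $F_\sigma$ and $G_\delta$. Let $N=\{x\in M:(x,0),(x,1)\in Z\}$. Then $Z=\pi^{-1}(N)\cup C$, where $C$ contains one point over each $x\in\operatorname{spl}(Z)$ and so is countable. Since $M$ is a $Q$-set, $N$ is $F_\sigma$ in $M$, so $\pi^{-1}(N)$ is $F_\sigma$ by continuity; and $C$ is a countable union of closed points. Hence $Z$ is $F_\sigma$. The complement of $Z$ splits the same pairs, so it is $F_\sigma$ too, and $Z$ is $G_\delta$.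
\end{proof}

Part (4) shows that for a $Q$-set $M$ the twins are the only obstruction to the $Q$-property in $D(M)$. We can now answer the question. Recall that a partial order is \emph{ccc} if every set of pairwise incompatible elements (every \emph{antichain}) is countable, and that $MA_{\omega_1}$ asserts that for every ccc partial order and every family of $\omega_1$ dense subsets there is a filter meeting them all.

\begin{proof}[Proof of Theorem~\ref{thm:answer}]
Let $M_0\subseteq\mathbb R$ be an uncountable $\Delta$-set. Then $M=M_0\setminus\mathbb Q$ is uncountable, and it is a $\Delta$-space by Lemma~\ref{lem:maps}(a). By parts (1) and (2) of Theorem~\ref{thm:split}, $D(M)$ is a regular Lindel\"of $\Delta$-space that is not $\sigma$-discrete and whose closed sets are $G_\delta$; that is, a Lindel\"of $\Delta$-set space. By part (3) it is not a $Q$-set space.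

Under $MA_{\omega_1}$ every set of reals of size $\omega_1$ is a $Q$-set \cite{MaSo}, hence a $\Delta$-set by Lemma~\ref{lem:QDelta}. Finally, $MA_{\omega_1}$ is consistent relative to ZFC \cite{ST}.
\end{proof}

\section{A counterexample in a model of CH}\label{sec:cohen}

\subsection*{CH excludes second countable $\Delta$-spaces}

\begin{proposition}\label{prop:CH}
Assume CH. Then no uncountable second countable space is a $\Delta$-space.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:maps}(a) it suffices to treat a second countable space $M=\{m_\xi:\xi<\omega_1\}$ with distinct points $m_\xi$. An open set is determined by the basic sets it contains, so $M$ has at most $2^\omega$ closed sets and at most $(2^\omega)^\omega=2^\omega=\omega_1$ increasing sequences of closed sets with union $M$. List these sequences, with repetitions if necessary, as $(F^\xi_n)_{n\in\omega}$, $\xi<\omega_1$, and use the point $m_\xi$ to defeat the $\xi$-th sequence: put $f(m_\xi)=1+\min\{n:m_\xi\in F^\xi_n\}$. For $n=f(m_\xi)-1$ we have $m_\xi\in F^\xi_n$ and $f(m_\xi)>n$, so $F^\xi_n\not\subseteq\{f\le n\}$. Hence there is no $f$-filtration, and Lemma~\ref{lem:filtration} applies.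
\end{proof}

So under CH no space $D(M)$ with $M$ uncountable is a $\Delta$-space, by Theorem~\ref{thm:split}(2), and the $\Delta$-property has to be built by hand.

\subsection*{The plan}

The space will be a set of twins $x_{\beta,0},x_{\beta,1}$, $\beta<\omega_1$, in a product with many coordinates, subject to three demands.

\emph{The $\Delta$-property.} For each function $f:\omega_1\to\omega$ we reserve a coordinate $g$, with values in a countable $T_1$ space $\{q_j:j\in\omega\}$, such that $x_{\beta,i}(g)=q_j$ with $j\ge f(\beta)$. Then the closed sets $\{x:x(g)\in\{q_0,\dots,q_n\}\}$ form a filtration. This takes $2^{\omega_1}$ coordinates.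

\emph{Twins.} The points $x_{\beta,0}$ and $x_{\beta,1}$ differ in exactly one coordinate $h_\beta$, with the $h_\beta$ distinct. A basic open set depends on finitely many coordinates and so splits finitely many pairs.

\emph{The Lindel\"of property.} We want the points to be spread generically: given infinitely many basic open sets depending on pairwise disjoint sets of coordinates, all but countably many points should lie in one of them.

The first and third demands compete for the value $x_{\beta,i}(g)$. With discrete coordinate spaces they can conflict, since a basic open set prescribes $x(g)=q_j$ for one $j$, which may be smaller than $f(\beta)$. In $\mathbb Q$ every nonempty open set is infinite and so contains $q_j$ with $j$ arbitrarily large. We therefore let the generic object choose only a basic open set of $\mathbb Q$ for each $\beta$ and $g$, and then choose in it a point of large index. In this way the functions $f$, which range over the whole extension, do not interfere with the genericity argument.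

A second difficulty is that there are $2^{\omega_1}$ coordinates and only $\omega_1$ Cohen reals. We take as coordinates the branches $g$ of the tree ${}^{<\omega_1}2$, label the nodes generically, and let the choice for $\beta$ and $g$ be the label of the node $g\upharpoonright\beta$. Any countably many branches pass through distinct nodes at all high levels, and this is all the independence that is needed.

\subsection*{The forcing}

For a set $I$ let $\operatorname{Fn}(I,\omega)$ be the set of finite partial functions from $I$ to $\omega$, ordered by reverse inclusion. We use the following textbook facts.
\begin{itemize}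
\item \emph{$\Delta$-system lemma.} For finite sets $a_\alpha$, $\alpha<\omega_1$, there are an uncountable $J\subseteq\omega_1$ and a set $\rho$ with $a_\alpha\cap a_{\alpha'}=\rho$ for all distinct $\alpha,\alpha'\in J$.
\item $\operatorname{Fn}(I,\omega)$ is ccc, and ccc forcing preserves cardinals. For $|I|=\omega_1$ it is the forcing that adds $\omega_1$ Cohen reals; the version with values in $\{0,1\}$ gives the same extensions.
\item \emph{Nice names.} Every subset of a cardinal $\lambda$ in a generic extension by $R$ has a name given by a ground-model function that assigns an antichain of $R$ to each $\xi<\lambda$.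
\item \emph{Product lemma.} If $I'\subseteq I$ is in $V$ and $G$ is $\operatorname{Fn}(I,\omega)$-generic over $V$, then $G'=G\cap\operatorname{Fn}(I',\omega)$ is generic over $V$ and $G''=G\cap\operatorname{Fn}(I\setminus I',\omega)$ is $\operatorname{Fn}(I\setminus I',\omega)$-generic over $V[G']$.
\end{itemize}

Let $V\models CH$. In $V$ let $T={}^{<\omega_1}2$ be the set of functions $s:\gamma\to2$ with $\gamma<\omega_1$ (the \emph{length} of $s$), and let $K={}^{\omega_1}2$. The letters $T$ and $K$ always denote these ground-model sets. By CH each level of $T$ has size at most $2^\omega=\omega_1$, so $|T|=\omega_1$, and we may take $G$ to be generic for $R=\operatorname{Fn}(T,\omega)$. By genericity $r=\bigcup G$ is a total function $T\to\omega$.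

In $V$, the order $R$ has size $\omega_1$ and its antichains are countable, so it has at most $\omega_1^{\,\omega}=(2^\omega)^\omega=\omega_1$ antichains, again by CH. Hence there are at most $\omega_1^{\,\omega}=\omega_1$ nice names for subsets of $\omega$ and at most $\omega_1^{\,\omega_1}=2^{\omega_1}$ for subsets of $\omega_1$. It follows that $V[G]\models CH$ and $(2^{\omega_1})^{V[G]}=(2^{\omega_1})^V$. Thus in $V[G]$
\begin{equation}\label{eq:card}
|K|=2^{\omega_1}=|{}^{\omega_1}\omega| ,
\end{equation}
so the old branches suffice to index all functions $\omega_1\to\omega$ of the extension. For $\gamma<\omega_1$ define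
\[
y_\gamma:K\to\omega,\qquad y_\gamma(g)=r(g\upharpoonright\gamma).
\]

The next lemma is the genericity we need. In the simplest case one is given distinct branches $g_n$ and numbers $k_n$, all in $V$, and wants an $n$ with $r(g_n\upharpoonright\gamma)=k_n$. For large $\gamma$ the nodes $g_n\upharpoonright\gamma$ are distinct, a condition mentions only finitely many of them, and so it can be extended to give one of the others the required label. In general the data lie in $V[G]$, and one first absorbs them into an intermediate model.

\begin{lemma}\label{lem:generic}
In $V[G]$, let $e_n\in\operatorname{Fn}(K,\omega)$, $n\in\omega$, have pairwise disjoint domains. Then for all but countably many $\gamma<\omega_1$ there is $n$ with $e_n\subseteq y_\gamma$.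
\end{lemma}

\begin{proof}
Each $e_n$ is a finite subset of $K\times\omega$ and so belongs to $V$, although the sequence need not. In $V$, fix a name for the sequence and a condition $q_*\in G$ forcing that it names a sequence in $\operatorname{Fn}(K,\omega)$, and for each $n$ fix an antichain $A_n$, maximal below $q_*$, of conditions deciding the $n$-th term. Each $A_n$ is countable. Let $T'$ be the union of the domains of all conditions in $\bigcup_nA_n$, and let $K'$ be the union of the domains of all the values they decide. Then $T'\subseteq T$ and $K'\subseteq K$ are countable sets in $V$, and $\operatorname{dom}e_n\subseteq K'$ for all $n$. With $G',G''$ as in the product lemma for $T'\subseteq T$, the term $e_n$ is the value decided by the unique condition in $A_n\cap G=A_n\cap G'$, so $(e_n)_{n\in\omega}\in V[G']$.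

Pick $\gamma_0<\omega_1$ larger than the lengths of all elements of $T'$ and larger than the first point of difference of any two distinct elements of $K'$; these are countably many countable ordinals. Fix $\gamma\ge\gamma_0$. Then $g\mapsto g\upharpoonright\gamma$ is injective on $K'$ and takes values in $T\setminus T'$. In $V[G']$ let $E_\gamma$ be the set of $q'\in\operatorname{Fn}(T\setminus T',\omega)$ for which there is $n$ with $q'(g\upharpoonright\gamma)=e_n(g)$ for all $g\in\operatorname{dom}e_n$. We claim that $E_\gamma$ is dense. Let $q\in\operatorname{Fn}(T\setminus T',\omega)$. By injectivity only finitely many $g\in K'$ have $g\upharpoonright\gamma\in\operatorname{dom}q$, and since the domains of the $e_n$ are pairwise disjoint, some $\operatorname{dom}e_n$ contains none of them. The nodes $g\upharpoonright\gamma$ with $g\in\operatorname{dom}e_n$ are distinct and lie outside $T'\cup\operatorname{dom}q$, so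
\[
q'=q\cup\{(g\upharpoonright\gamma,\,e_n(g)):g\in\operatorname{dom}e_n\}
\]
is a condition extending $q$, and $q'\in E_\gamma$. By the product lemma $G''$ meets $E_\gamma$, which gives $n$ with $y_\gamma(g)=r(g\upharpoonright\gamma)=e_n(g)$ for all $g\in\operatorname{dom}e_n$.
\end{proof}

\subsection*{The space}

Work in $V[G]$. Enumerate $\mathbb Q$ injectively as $\{q_j:j\in\omega\}$, call $j$ the \emph{index} of $q_j$, and let $\{O_k:k\in\omega\}$ be a base of nonempty open sets for the usual topology; each $O_k$ is infinite. By \eqref{eq:card} fix a surjection $g\mapsto f_g$ of $K$ onto ${}^{\omega_1}\omega$, and fix distinct $h_\beta\in K$ for $\beta<\omega_1$. For $\omega\le\beta<\omega_1$ and $i\in\{0,1\}$ define $x_{\beta,i}\in\mathbb Q^K$ by $x_{\beta,i}(g)=q_j$, where $j$ is the least element of the infinite set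
\[
\{j\ge f_g(\beta):q_j\in O_{y_\beta(g)}\},
\]
except that for $i=1$ and $g=h_\beta$ we take its second least element. Then for all $\beta,i,g$:
\begin{enumerate}
\item[(i)] $x_{\beta,i}(g)\in O_{y_\beta(g)}$;
\item[(ii)] the index of $x_{\beta,i}(g)$ is at least $f_g(\beta)$;
\item[(iii)] $x_{\beta,0}(g)=x_{\beta,1}(g)$ if and only if $g\ne h_\beta$.
\end{enumerate}
Let $X=\{x_{\beta,i}:\omega\le\beta<\omega_1,\ i\in\{0,1\}\}$ with the topology inherited from the product $\mathbb Q^K$. Products and subspaces of regular spaces are regular, so $X$ is regular. The sets
\[
W_\varepsilon=\{x\in X:x(g)\in O_{\varepsilon(g)}\text{ for all }g\in\operatorname{dom}\varepsilon\},\qquad\varepsilon\in\operatorname{Fn}(K,\omega),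
\]
form a base of $X$.

\begin{lemma}\label{lem:distinct}
The points $x_{\beta,i}$ are pairwise distinct.
\end{lemma}

\begin{proof}
By (iii), $x_{\beta,0}\ne x_{\beta,1}$. Let $\omega\le\beta<\beta'$ and fix $k,k'$ with $O_k\cap O_{k'}=\emptyset$. In $V$, consider the set of conditions $q'\in R$ such that $q'(g\upharpoonright\beta)=k$ and $q'(g\upharpoonright\beta')=k'$ for some $g\in K$. It is dense: given $q\in R$, choose $g\in K$ such that $g\upharpoonright\omega$ differs from $s\upharpoonright\omega$ for each of the finitely many $s\in\operatorname{dom}q$ of length at least $\omega$. Since $\beta,\beta'\ge\omega$, the nodes $g\upharpoonright\beta$ and $g\upharpoonright\beta'$ are not in $\operatorname{dom}q$, and they are distinct because their lengths differ, so $q\cup\{(g\upharpoonright\beta,k),(g\upharpoonright\beta',k')\}$ is a condition. (This is why finite $\beta$ are omitted: a finite level of $T$ is finite and may lie inside $\operatorname{dom}q$.) By genericity some $g\in K$ has $y_\beta(g)=k$ and $y_{\beta'}(g)=k'$. By (i), $x_{\beta,i}(g)\in O_k$ and $x_{\beta',i'}(g)\in O_{k'}$, so these values differ for all $i,i'$.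
\end{proof}

\begin{lemma}\label{lem:XHL}
$X$ is hereditarily Lindel\"of.
\end{lemma}

\begin{proof}
Suppose not. Then some family of open sets has no countable subfamily with the same union, and refining it we may assume that it consists of basic sets. By recursion on $\alpha<\omega_1$ choose a point $p_\alpha$ in the union that is not in the sets chosen before, and a member $W_{\varepsilon_\alpha}$ of the family containing $p_\alpha$. Thus
\begin{equation}\label{eq:sep}
p_\alpha\in W_{\varepsilon_\alpha},\qquad p_{\alpha'}\notin W_{\varepsilon_\alpha}\ \text{ for }\alpha<\alpha'<\omega_1,
\end{equation}
and in particular the $p_\alpha$ are distinct. Property \eqref{eq:sep} survives passing to an uncountable subsequence and renumbering it in increasing order. By the $\Delta$-system lemma we may assume that $\operatorname{dom}\varepsilon_\alpha$ is the disjoint union of a fixed finite set $\rho$ and a set $d_\alpha$, with the $d_\alpha$ pairwise disjoint. There are only countably many functions $\rho\to\omega$, so we may also assume that $\varepsilon_\alpha\upharpoonright\rho=\varepsilon$ for all $\alpha$.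

Write $p_\alpha=x_{\beta_\alpha,i_\alpha}$. Each $\beta$ occurs as $\beta_\alpha$ at most twice, so $\{\beta_\alpha:\omega\le\alpha<\omega_1\}$ is uncountable. Apply Lemma~\ref{lem:generic} to $e_n=\varepsilon_n\upharpoonright d_n$, $n\in\omega$: there are $\alpha\ge\omega$ and $n\in\omega$ with $e_n\subseteq y_{\beta_\alpha}$. For $g\in d_n$, property (i) gives $p_\alpha(g)\in O_{y_{\beta_\alpha}(g)}=O_{\varepsilon_n(g)}$. For $g\in\rho$ we have $p_\alpha(g)\in O_{\varepsilon(g)}=O_{\varepsilon_n(g)}$ because $p_\alpha\in W_{\varepsilon_\alpha}$. Hence $p_\alpha\in W_{\varepsilon_n}$ with $n<\omega\le\alpha$, contradicting \eqref{eq:sep}.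
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:cohen}]
We have seen that $V[G]\models CH$, so Proposition~\ref{prop:CH} applies in $V[G]$. It remains to check that $X$ is the required space. It is regular, uncountable by Lemma~\ref{lem:distinct}, and hereditarily Lindel\"of by Lemma~\ref{lem:XHL}. By Lemma~\ref{lem:HL} it is not $\sigma$-discrete and its closed sets are $G_\delta$.

\emph{$X$ is a $\Delta$-space.} Let $f:X\to\omega$. Since $g\mapsto f_g$ is onto, there is $g\in K$ with $f_g(\beta)=\max\{f(x_{\beta,0}),f(x_{\beta,1})\}$ for $\omega\le\beta<\omega_1$ and $f_g(\beta)=0$ for $\beta<\omega$. The sets $F_n=\{x\in X:x(g)\in\{q_0,\dots,q_n\}\}$ increase and cover $X$, and they are closed because finite subsets of $\mathbb Q$ are closed. If $x_{\beta,i}\in F_n$, then $n$ is at least the index of $x_{\beta,i}(g)$, which by (ii) is at least $f_g(\beta)\ge f(x_{\beta,i})$. So $(F_n)$ is an $f$-filtration, and Lemma~\ref{lem:filtration} applies.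

\emph{$X$ is not a $Q$-set space.} By Lemma~\ref{lem:distinct} the pairs $x_{\beta,0},x_{\beta,1}$ form a system of twins. Membership of $x$ in $W_\varepsilon$ depends only on $x\upharpoonright\operatorname{dom}\varepsilon$, so by (iii) the set $W_\varepsilon$ can split the pair $\beta$ only if $h_\beta\in\operatorname{dom}\varepsilon$. As the $h_\beta$ are distinct, $\operatorname{spl}(W_\varepsilon)$ is finite. By Lemma~\ref{lem:XHL} every open set is a countable union of basic sets, and a union splits a pair only if one of its members does; so every open set splits countably many pairs. By Lemma~\ref{lem:twins}, the set $\{x_{\beta,0}:\omega\le\beta<\omega_1\}$ is not $G_\delta$.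
\end{proof}

\begin{thebibliography}{9}

\bibitem{MaSo}
Martin and Solovay, \emph{Internal Cohen extensions}, Ann. Math. Logic 2 (1970).

\bibitem{MS}
Pourya Memarpanahi and Paul Szeptycki, \emph{Q-Sets, $\Delta$-Sets, and L-Spaces}, arXiv:2501.08298 (2025).

\bibitem{ST}
Solovay and Tennenbaum, \emph{Iterated Cohen extensions and Souslin's problem}, Ann. of Math. 94 (1971).

\end{thebibliography}
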